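# Generic projections preserve the generic Euclidean distance degree

## 1. The projection theorem

**Theorem 1.** Let $X\subseteq\mathbb R^n$ be any real algebraic variety of dimension $d$, let $K\subseteq\mathbb R^n$ be a generic linear subspace of dimension $k<n-d$, let $\pi:\mathbb R^n\to K^\perp$ be the orthogonal projection, and let $Y=\mathrm{cl}\,\pi(X)$. Then
$$\mathrm{gEDD}(Y)=\mathrm{gEDD}(X).$$
More precisely, put $V=\mathbb C^n$, let $X\subseteq V$ be a closed subvariety of dimension $d$, let $k<n-d$, let $K\in\mathrm{Gr}(k,V)$ be generic, let $\pi:V\to V/K$ be the quotient map and $Y=\mathrm{cl}\,\pi(X)$. Then the affine polar degrees, defined in Section 4, satisfy $\mu_i(Y)=\mu_i(X)$ for all $0\le i\le d$, and consequently $\mathrm{gEDD}(Y)=\mathrm{gEDD}(X)$.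

When $X$ is an affine cone, that is, the zero set of homogeneous polynomials, the equality of the two numbers is a known result of Draisma et al. (Cor. 6.1). The problem, whose source is "Critical Points of Degenerate Metrics on Algebraic Varieties: A Tale of Overparametrization" by Marchetti, Connelly, Breiding and Kohn (arXiv:2512.21029, 2025), is whether the cone hypothesis can be dropped. Theorem 1 says that it can. It needs neither homogeneity nor irreducibility.

Let us unpack the words.

**Definition (generic ED degree).** Let $X\subseteq V$ be a nonempty closed subvariety. For a quadratic form $Q$ on $V$ and $u\in V$, a critical point of $Q(x-u)$ on $X$ is a point $x$ of the smooth locus $X_{reg}$ at which the differential of $Q(x-u)$ vanishes on $T_xX$. Then $\mathrm{gEDD}(X)$ is the number of critical points for generic $(Q,u)$. For a real variety, we replace it by its Zariski closure in $\mathbb C^n$.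

"Generic" always means: outside a proper Zariski closed subset of the parameter space. That the number is finite and the same for all generic $(Q,u)$ will come out of the proof in Section 5. We write $Q$ also for the symmetric matrix, viewed as a linear map $Q:V\to V^*$, so the differential of $Q(x-u)$ at $x$ is $2Q(x-u)\in V^*$. For a subspace $U\subseteq V$, let $U^0\subseteq V^*$ be its annihilator. Being critical thus means $x\in X_{reg}$ and $Q(x-u)\in (T_xX)^0$.

A point of $X$ is smooth if $X$ is smooth there, of whatever local dimension. So a plane together with a point off it has $\mathrm{gEDD}=1+1=2$: the point counts. This convention is in force throughout.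

**From real to complex.** The first half of Theorem 1 follows from the second. Let $X\subseteq\mathbb R^n$ have Zariski closure $X_{\mathbb C}\subseteq V$. Since $X$ is Zariski dense in $X_{\mathbb C}$, the sets $\pi(X)$ and $\pi(X_{\mathbb C})$ have the same Zariski closure. Next, $\mathrm{Gr}(k,\mathbb R^n)$ is Zariski dense in $\mathrm{Gr}(k,\mathbb C^n)$ (in a standard chart it is $\mathbb R^{k(n-k)}\subseteq\mathbb C^{k(n-k)}$), so what holds on a nonempty Zariski open subset of the complex Grassmannian holds for generic real $K$. For real $K$ the orthogonal projection has kernel $K$, so its complexification is the quotient map $V\to V/K_{\mathbb C}$ up to a linear isomorphism of the target. Finally, $\mathrm{gEDD}$ does not change under an affine-linear isomorphism $\varphi$ of the ambient space, because composing with $\varphi$ permutes the pairs $(Q,u)$ and preserves genericity. No inner product is left in the problem. From now on everything is complex, $\pi:V\to V/K$, and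
$$(V/K)^*=K^0\subseteq V^*.$$

## 2. Points, linear spaces, and the twisted cubic

Finite sets. If $X$ consists of $m$ points, then all tangent spaces are $0$, every point is critical, and $\mathrm{gEDD}(X)=m$. Here $d=0$ and $k<n$. A generic $K$ contains none of the finitely many differences $p_i-p_j$, so $\pi$ is injective on $X$ and $Y$ also has $m$ points.

Affine subspaces. Let $X=a+U$. For generic $Q$ the restriction $Q|_U$ is nondegenerate, so $Q(x-u)$ restricted to $X$ is a quadratic function with nondegenerate quadratic part. It has exactly one critical point: $\mathrm{gEDD}(X)=1$. The image $\pi(X)$ is again an affine subspace.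

The twisted cubic. Let $X=\{(t,t^2,t^3)\}\subseteq\mathbb C^3$. For generic $(Q,u)$ the function $t\mapsto Q((t,t^2,t^3)-u)$ is a polynomial of degree $6$, with leading coefficient $Q(e_3)\ne0$, so its derivative has degree $5$. The roots of the derivative are simple for generic $u$: for every fixed $t$ the derivative is a nonconstant affine-linear function of $u$, so the set of pairs $(t,u)$ where it vanishes is smooth of dimension $3$, and by generic smoothness its fibre over generic $u$ is reduced. Hence $\mathrm{gEDD}(X)=5$.

Now project with $k=1<n-d=2$ along $K=\mathbb C(\alpha,\beta,1)$. In coordinates $\pi(x,y,z)=(x-\alpha z,\,y-\beta z)$, and $Y$ is the plane curve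
$$\gamma(t)=(t-\alpha t^3,\ t^2-\beta t^3).$$
For generic $\alpha,\beta$ the derivative $\gamma'=(1-3\alpha t^2,\,2t-3\beta t^2)$ never vanishes: its second entry vanishes only at $t=0$, where the first is $1$, and at $t=\frac{2}{3\beta}$, where the first is $0$ only if $4\alpha=3\beta^2$. If $\gamma(s)=\gamma(t)$ with $s\ne t$, dividing by $s-t$ gives $1=\alpha(s^2+st+t^2)$ and $s+t=\beta(s^2+st+t^2)$, so $s+t=\beta/\alpha$ and $st=\beta^2/\alpha^2-1/\alpha$, which is a single unordered pair. So $Y$ has one double point. The pulled-back function $Q'(\gamma(t)-u')$ has degree $6$ with leading coefficient $Q'((\alpha,\beta))\neq0$. As before its derivative has $5$ simple roots for generic $u'$, and these avoid the two parameters of the double point, because $Q'(\gamma(t)-u')(\gamma'(t))=0$ is a nontrivial condition on $u'$ for each of these two values of $t$. Away from the double point $Y$ is smooth, with local parameter $t$. So $\mathrm{gEDD}(Y)=5$, as predicted.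

Genericity of $K$ matters. For $\alpha=\beta=0$ the image is the parabola $(t,t^2)$. The objective now has degree $4$, the derivative has degree $3$, and the value is $3$. What is special about this $K=\mathbb Ce_3$? The point $[0:0:0:1]$ is the point at infinity of the twisted cubic in $\mathbb P^3$, so the center of projection lies on the projective closure $\bar X$. Keep this in mind for Section 6.

## 3. Two arguments that stop short

Homogenization. The first thing to try is to replace $X$ by the cone $\hat X\subseteq\mathbb C^{n+1}$ over its projective closure and to use the result for cones. This fails at once, because $\mathrm{gEDD}(\hat X)$ does not determine $\mathrm{gEDD}(X)$. Take the parabola $y=x^2$ and the hyperbola $xy=1$. Their cones $yx_0=x^2$ and $xy=x_0^2$ in $\mathbb C^3$ agree after permuting the coordinates, so they have the same generic ED degree. But the parabola has $\mathrm{gEDD}=3$, as we saw. On the hyperbola, parametrized by $(t,1/t)$, the objective is $at^2+bt+c+et^{-1}+ft^{-2}$, and the critical equation multiplied by $t^3$ is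
$$2at^4+bt^3-et-2f=0,$$
with four roots, all nonzero for generic data and simple by the same argument as above. So the hyperbola has $\mathrm{gEDD}=4$. The position of $\bar X$ relative to the hyperplane at infinity matters, and the cone forgets it. Moreover $K$ lies in the hyperplane $x_0=0$ of $\mathbb C^{n+1}$, so it is not a generic subspace of $\mathbb C^{n+1}$ if $k\ge 1$.

Perturbation. The second thing to try: critical points of $Q'(\cdot-u')$ on $Y$ come from critical points on $X$ of the function $Q'(\pi(x)-u')$, whose quadratic part $Q'\circ\pi$ is degenerate. Perturb it to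
$$f_\varepsilon(x)=Q'(\pi(x)-u')+\varepsilon\,q(x-v).$$
By the implicit function theorem, nondegenerate critical points survive, which leads to $\mathrm{gEDD}(Y)\le\mathrm{gEDD}(X)$; Section 10 does this in full, for arbitrary linear projections. The reverse inequality is where the argument stops. As $\varepsilon\to0$, critical points of $f_\varepsilon$ may escape to infinity, and nothing in the argument forbids it. It really happens: for the twisted cubic and the parabola, $f_\varepsilon'(t)=g'(t)+\varepsilon\phi'(t)$ with $\deg g'=3$ and $\deg\phi'=5$. Three roots converge and two go to infinity.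

The way out is to compactify so that nothing can be lost, to express the number of critical points as an intersection number on the compactification, and to compare intersection numbers instead of points. The compactification has to remember the hyperplane at infinity.

## 4. The conormal variety and the affine polar degrees

Write $\mathbb P^n=\mathbb P(\mathbb C\oplus V)$ with coordinates $[x_0:x]$. It contains $V$ as the chart $x_0=1$ and has $\mathbb P(V)$ as hyperplane at infinity.

**Definition (conormal variety).** Let $X\subsetneq V$ be irreducible of dimension $d$. Put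
$$C_X=\{(x,[y])\in X_{reg}\times\mathbb P(V^*):\ y|_{T_xX}=0\},\qquad W_X=\overline{C_X}\subseteq\mathbb P^n\times\mathbb P(V^*).$$

The fibre of $C_X$ over $x$ is $\mathbb P((T_xX)^0)\cong\mathbb P^{n-d-1}$, nonempty because $d<n$. So $C_X$ is a projective bundle over $X_{reg}$: it is smooth and irreducible of dimension $d+(n-d-1)=n-1$. It is closed in the locally closed set $X_{reg}\times\mathbb P(V^*)$, hence open in its closure $W_X$. Only the first factor has been compactified projectively; the second factor consists of the covectors of the affine space $V$, and this is how $W_X$ remembers the hyperplane at infinity.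

**Definition (affine polar degrees).** Let $H,h$ be the hyperplane classes of $\mathbb P^n$ and $\mathbb P(V^*)$. For $X\subsetneq V$ irreducible, put
$$\mu_i(X)=\int_{W_X}H^i\,h^{\,n-1-i}\qquad(0\le i\le n-1).$$
If $X=\bigcup_j X_j$ is the decomposition into irreducible components, put $\mu_i(X)=\sum_j\mu_i(X_j)$.

To read these numbers off geometrically we use Kleiman's transversality theorem. If a connected algebraic group $G$ acts transitively on $S$ and $A\to S$, $B\to S$ are morphisms from equidimensional varieties, then for generic $g\in G$ the fibre product $A\times_S gB$ is empty or of pure dimension $\dim A+\dim B-\dim S$. If $A$ and $B$ are smooth then, in characteristic $0$, it is smooth as a scheme.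

Take $S=\mathbb P^n\times\mathbb P(V^*)$, with the product of the two general linear groups acting. Let $L\subseteq\mathbb P^n$ and $M\subseteq\mathbb P(V^*)$ be generic linear subspaces of codimension $i$ and $n-1-i$. Then $L\times M$ misses $W_X\setminus C_X$, which has dimension at most $n-2$, and meets $C_X$ in finitely many reduced points. So
$$\mu_i(X)=\#\,\bigl(C_X\cap(L\times M)\bigr)\qquad\text{for generic } L,M, \tag{1}$$
where we may regard $L$ as an affine subspace of $V$. Three consequences:

- $\mu_i(X)\ge0$.
- $\mu_i(X)=0$ for $i>d$, since then a generic $L$ misses $X$.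
- $\mu_d(X)=\deg X$. Indeed a generic $L$ of codimension $d$ meets $X$ in $\deg X$ points, all in $X_{reg}$, and over each of them the generic $M$ of codimension $n-1-d$ meets the fibre $\mathbb P^{n-d-1}$ in one point.

Three small examples.

For the parabola, $C_X=\{((t,t^2),[-2t:1])\}$. A given covector $[y]$ determines $t$, so $\mu_0=1$, and $\mu_1=\deg X=2$.

For the hyperbola $(t,1/t)$ the tangent direction is $(1,-t^{-2})$, so the covector is $[1:t^2]$, each generic value occurs twice, $\mu_0=2$, and $\mu_1=2$.

For the twisted cubic in $\mathbb C^3$, $\mu_0$ counts the $t$ with $y_1+2ty_2+3t^2y_3=0$, so $\mu_0=2$, and $\mu_1=3$, $\mu_2=0$.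

The sums are $3$, $4$ and $5$: exactly the values of $\mathrm{gEDD}$ found above. This is the next theorem.

## 5. The generic ED degree as a sum of polar degrees

**Theorem 2.** If $X\subsetneq V$ has irreducible components $X_j$, then
$$\mathrm{gEDD}(X)=\sum_j\mathrm{gEDD}(X_j)=\sum_i\mu_i(X).$$

The plan: write the critical equations as a section of a vector bundle of rank $n-1$ on the $(n-1)$-dimensional projective variety $W_X$, check that for generic data all its zeros lie in the good part $C_X$ and are simple, and evaluate a Chern class.

Let $X\subsetneq V$ be irreducible. We carry along a closed set $Z\subsetneq X$ with $X_{sing}\subseteq Z$; this costs nothing and will give an extra statement. Let $C=C_X|_{X\setminus Z}$, an open subset of $W_X$, and $B=W_X\setminus C$, which is closed of dimension at most $n-2$. Let $T=\mathrm{Sym}_n(\mathbb C)\times V\ni(Q,u)$ be the parameter space.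

**Step 1: the section.** We need an equation for "$Q(x-u)$ is proportional to $y$" that makes sense at infinity. On $\mathbb P^n\times\mathbb P(V^*)$ let
$$\mathcal E=\mathcal O(1,0)\otimes\bigl(V^*/\mathcal O_{\mathbb P(V^*)}(-1)\bigr),\qquad s_{Q,u}([x_0:x],[y])=Q(x-x_0u)\bmod y.$$
Here $\mathcal O_{\mathbb P(V^*)}(-1)\subseteq V^*$ is the tautological line bundle with fibre $\mathbb Cy$ over $[y]$. The expression $Q(x-x_0u)$ is linear in $(x_0,x)$, so $s_{Q,u}$ is a section of $\mathcal E$, a bundle of rank $n-1$. (If $n=1$, the bundle is $0$ and $W_X$ is one reduced point; all that follows is then trivially true.)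

**Step 2: for generic $(Q,u)$ there are no zeros on $B$.** This is the step that controls infinity and the singular locus. Fix a point $([x_0:x],[y])$. We claim that the set of $(Q,u)\in T$ with $Q(x-x_0u)\in\mathbb Cy$ has codimension $n-1$ in $T$. First, for $0\ne z\in V$ the linear map $\mathrm{Sym}_n(\mathbb C)\to V^*$, $Q\mapsto Qz$, is surjective: in a basis of $V$ starting with $z$, the covector $Qz$ is the first column of the matrix of $Q$, and the first column of a symmetric matrix is arbitrary. Hence $Qz\in\mathbb Cy$ has codimension $n-1$ in $\mathrm{Sym}_n(\mathbb C)$. Now: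

- If $x_0=0$, then $x\ne0$ and the condition is $Qx\in\mathbb Cy$, of codimension $n-1$.
- If $x_0=1$, then for each $u\ne x$ the condition has codimension $n-1$ in $Q$, while the locus $u=x$ itself has codimension $n$ in $T$.

So the incidence variety of all (point of $B$, parameter) with $s_{Q,u}=0$ has dimension at most $(n-2)+\dim T-(n-1)<\dim T$. It does not dominate $T$, and a generic $(Q,u)$ has no zero on $B$.

**Step 3: for generic $(Q,u)$ the zeros on $C$ are finitely many and reduced.** Let $T'=\{(Q,u):\det Q\ne0,\ u\notin X\}$, which is open and nonempty in $T$. On $C\times T'$ we always have $x\ne u$. So the derivative of $Q(x-u)\bmod y$ in the $Q$-directions is surjective onto $V^*/\mathbb Cy$, by the surjectivity in Step 2. Hence the total zero scheme in $C\times T'$ is empty or smooth of pure dimension $(n-1)+\dim T-(n-1)=\dim T$. By generic smoothness its fibre over generic $(Q,u)$, which is the zero scheme of $s_{Q,u}$ on $C$, is empty or smooth of dimension $0$, so finite and reduced.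

**Step 4: the count.** We use Fulton, *Intersection Theory*, Prop. 14.1: for a section $s$ of a rank $r$ bundle $\mathcal E$ on a pure $m$-dimensional scheme $W$ there is a localized class in $A_{m-r}(Z(s))$ on the zero scheme $Z(s)$ whose image in $A_{m-r}(W)$ is $c_r(\mathcal E)\cap[W]$. It is compatible with restriction to open subsets, and it equals $[Z(s)]$ if $s$ is a regular section.

By Steps 2 and 3, for generic $(Q,u)$ the zero scheme of $s_{Q,u}$ on $W_X$ is finite, reduced, and contained in the smooth open set $C$. There the expected codimension $n-1$ is attained, so the section is regular. Hence the number of zeros is $\int_{W_X}c_{n-1}(\mathcal E)$. Since $c(\mathcal O_{\mathbb P(V^*)}(-1))=1-h$, we have $c(V^*/\mathcal O(-1))=(1-h)^{-1}$, that is, $c_j=h^j$. Tensoring a bundle of rank $r=n-1$ with a line bundle of class $H$ gives top Chern class $\sum_j c_jH^{r-j}$. So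
$$\#\text{zeros}=\int_{W_X}\sum_{j=0}^{n-1}h^jH^{n-1-j}=\sum_{i=0}^{n-1}\mu_i(X). \tag{2}$$

**Step 5: zeros are critical points.** Let $(Q,u)\in T'$. For $x\in X$ we have $x\neq u$ and $\det Q\ne0$, so $Q(x-u)\ne0$. A zero $(x,[y])\in C$ therefore has $[y]=[Q(x-u)]$, and the condition $(x,[y])\in C_X$ says $Q(x-u)|_{T_xX}=0$. So zeros in $C$ correspond bijectively to critical points $x\in X\setminus Z$.

With $Z=X_{sing}$ we get $\mathrm{gEDD}(X)=\sum_i\mu_i(X)$ for irreducible $X$. For any other $Z$ the count (2) is the same number, so for generic $(Q,u)$ no critical point lies in $Z$.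

**Step 6: reducible $X$.** A smooth point lies on exactly one component. So, with $Z_j=X_j\cap X_{sing}$ (the points of $(X_j)_{sing}$ together with those of $X_j$ on other components), $X_{reg}$ is the disjoint union of the open sets $X_j\setminus Z_j$. By the irreducible case with this $Z_j$, the number of critical points in $X_j\setminus Z_j$ is $\mathrm{gEDD}(X_j)=\sum_i\mu_i(X_j)$. Summing over $j$ proves Theorem 2. $\blacksquare$

If moreover $Z\subseteq X$ is any closed subset that contains no component of $X$, we may use $Z_j=X_j\cap(Z\cup X_{sing})$ instead. The counts do not change, so: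
$$\text{for generic }(Q,u)\text{ no critical point of }Q(x-u)\text{ on }X_{reg}\text{ lies in }Z. \tag{3}$$

Theorem 2 reduces Theorem 1 to a comparison of polar degrees. It is tempting to use (1) directly. For a generic affine $L'\subseteq V/K$ of codimension $i$ and a generic $M'=\mathbb P(A)\subseteq\mathbb P(K^0)$ of dimension $i$, the points counted by $\mu_i(Y)$ should correspond to points of $C_X\cap(\pi^{-1}(L')\times M')$, and $\pi^{-1}(L')$ and $M'$ have the right dimensions for $\mu_i(X)$. But this pair is tied together by $K$. The direction space of $\pi^{-1}(L')$, of dimension $n-i$, and the space $A^0\subseteq V$, of dimension $n-i-1$, both contain $K$, whereas two generic subspaces of these dimensions meet in dimension $\max(0,n-2i-1)$. So if $k\ge1$ and $k>n-2i-1$ (for example for the twisted cubic, $k=1$, $i=1$), the pair is not generic, and Kleiman's theorem on $\mathbb P^n\times\mathbb P(V^*)$ does not apply to it. The remedy is to use the genericity of $K$ on the second factor only, where $K$ enters as the generic linear subspace $\mathbb P(K^0)$, and to let the projection formula do the rest.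

## 6. A generic projection is finite and birational onto its image

We now prove Theorem 1. We may assume $k\ge1$. Until Section 9 let $X$ be irreducible of dimension $d$, and put $N=n-k=\dim V/K$. The hypothesis $k<n-d$ says $d\le N-1$. In particular $X\subsetneq V$.

We use several times that if $S\subseteq\mathbb P(V)$ is closed with $\dim S+(k-1)<n-1$, then $\mathbb P(K)\cap S=\emptyset$ for generic $K$.

**Step 7: $\pi|_X$ is finite.** This step makes $Y$ closed and removes the phenomenon behind the parabola example. Let $\bar X\subseteq\mathbb P^n$ be the closure of $X$ and $X_\infty=\bar X\cap\mathbb P(V)$, of dimension at most $d-1$. Since $(d-1)+(k-1)<n-1$, for generic $K$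
$$\mathbb P(K)\cap\bar X=\mathbb P(K)\cap X_\infty=\emptyset. \tag{4}$$
A linear projection whose center is disjoint from a projective variety is finite on it, so we get a finite morphism $\bar X\to\mathbb P(\mathbb C\oplus V/K)$. It does not change the coordinate $x_0$, so the preimage of the chart $x_0\ne0$ is $X$, and $\pi|_X:X\to V/K$ is finite. Hence $Y=\pi(X)$ is closed, irreducible, of dimension $d$. As $d\le N-1$, $Y\subsetneq V/K$.

**Step 8: $\pi|_X$ is an isomorphism over a dense open subset of $Y$.** Fix $p\in X_{reg}$ before choosing $K$. Let $S_p\subseteq\mathbb P(V)$ be the closure of $\{[x-p]:x\in X\setminus\{p\}\}$; its dimension is at most $d$. Also $\dim\mathbb P(T_pX)=d-1$. Since $d+(k-1)<n-1$, generic $K$ satisfies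
$$\mathbb P(K)\cap\bigl(S_p\cup\mathbb P(T_pX)\bigr)=\emptyset.$$
This is where the full strength of $k<n-d$ is used for the first time. It says that no $x\ne p$ in $X$ has $x-p\in K$, so the fibre of $\pi|_X$ through $p$ is $\{p\}$ as a set; and that $K\cap T_pX=0$, so this fibre has zero tangent space at $p$. The scheme-theoretic fibre is one reduced point.

Let $A=\mathcal O_{Y,\pi(p)}$, with maximal ideal $\mathfrak m$, and let $R$ be the stalk of $(\pi|_X)_*\mathcal O_X$ at $\pi(p)$, a finite $A$-module by Step 7. We have just shown that $R/\mathfrak mR=\mathbb C$, generated by $1$. By Nakayama $A\to R$ is surjective. It is injective because $X\to Y$ is dominant and $Y$ is reduced. So $\pi|_X$ is an isomorphism over an open neighbourhood of $\pi(p)$ in $Y$. Intersecting with $Y_{reg}$ we get a dense open $Y^\circ\subseteq Y_{reg}$ such that, with $X^\circ=X\cap\pi^{-1}(Y^\circ)$, the map $X^\circ\to Y^\circ$ is an isomorphism. In particular $X^\circ$ is smooth, so $X^\circ\subseteq X_{reg}$.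

**Step 9: conormal vectors match.** This step relates $C_Y$ to the part of $C_X$ over $\mathbb P(K^0)$. For $x\in X^\circ$ we have $T_{\pi(x)}Y=\pi(T_xX)$. A covector of $V/K$, that is, an element $y\in K^0$, annihilates $\pi(T_xX)$ if and only if it annihilates $T_xX$. So the annihilator of $T_{\pi(x)}Y$ is $K^0\cap(T_xX)^0$, and $(x,[y])\mapsto(\pi(x),[y])$ is an isomorphism
$$C_X|_{X^\circ}\cap\bigl(V\times\mathbb P(K^0)\bigr)\ \xrightarrow{\ \sim\ }\ C_Y|_{Y^\circ}, \tag{5}$$
with inverse induced by $(\pi|_{X^\circ})^{-1}\times\mathrm{id}$.

## 7. The linear section of the conormal variety by $\mathbb P(K^0)$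

Put
$$W_K=W_X\cap\bigl(\mathbb P^n\times\mathbb P(K^0)\bigr).$$
By (5), an open piece of $W_K$ is an open piece of $W_Y$. To compare integrals we must know that $W_K$ has nothing else: no further components, and no multiplicity.

**Step 10: for generic $K$, $W_K$ is irreducible of dimension $n-1-k$.** The subspace $\mathbb P(K^0)\subseteq\mathbb P(V^*)$ is cut out by $k$ hyperplanes, so every component of $W_K$ has dimension at least $n-1-k$. We split $W_K$ into three parts and show that two are too small.

First part, inside $W_X\setminus C_X$. This closed set has dimension at most $n-2$. The group $GL(V)$ acts transitively on $\mathbb P(V^*)$, and $\mathbb P(K^0)$ is a generic translate of a fixed subspace of codimension $k$. By Kleiman's theorem, $(W_X\setminus C_X)\cap(\mathbb P^n\times\mathbb P(K^0))$ has dimension at most $n-2-k$.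

Second part,
$$R_K=\{(x,[y])\in C_X:\ y\in K^0,\ K\cap T_xX\ne0\}.$$
These are the points where $\pi$ contracts a tangent direction. We bound the incidence variety of all pairs $((x,[y]),K)$ with $(x,[y])\in R_K$. Fix $(x,[y])\in C_X$. The $K$ with $y\in K^0$ are those contained in $\ker y$, so they form $\mathrm{Gr}(k,\ker y)$, which is irreducible of dimension $k(n-1-k)$. The tangent space $T_xX$ also lies in $\ker y$. Since $k+d\le n-1=\dim\ker y$, a generic $K\subseteq\ker y$ meets $T_xX$ only in $0$, so those with $K\cap T_xX\ne0$ form a proper closed subset of $\mathrm{Gr}(k,\ker y)$. This is where $k<n-d$ enters a second time. Hence the incidence variety has dimension at most $(n-1)+k(n-1-k)-1$. As $\dim\mathrm{Gr}(k,V)=k(n-k)$, for generic $K$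
$$\dim R_K\le (n-2)+k(n-1-k)-k(n-k)=n-2-k.$$

Third part,
$$G_K=\{(x,[y])\in C_X:\ y\in K^0,\ K\cap T_xX=0\}.$$
Over the open set $\{x\in X_{reg}:K\cap T_xX=0\}$ this is a projective bundle with fibre $\mathbb P((K+T_xX)^0)\cong\mathbb P^{n-k-d-1}$, which is nonempty since $k+d\le n-1$. The open set contains the point $p$ of Step 8, and it is irreducible. So $G_K$ is nonempty and irreducible, of dimension $d+(n-k-d-1)=n-1-k$.

Now let $A$ be a component of $W_K$. It is the union of the closures of its intersections with the three parts, so it equals one of these closures. Since $\dim A\ge n-1-k$, it is not one of the first two. So $A\subseteq\overline{G_K}$, and $\overline{G_K}\subseteq W_K$ is irreducible, so $A=\overline{G_K}$. Hence $W_K=\overline{G_K}$ as sets.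

**Step 11: multiplicity one.** We show that, in the Chow group of $W_X$,
$$[W_K]=h^k\cap[W_X], \tag{6}$$
where on the left $W_K$ carries its reduced structure. The class $h^k$ is the top Chern class of $\mathcal O(0,1)^{\oplus k}$, and $k$ equations of $\mathbb P(K^0)$ give a section of this bundle on $W_X$ with zero scheme supported on $W_K$. The localized class of Step 4 lies in $A_{n-1-k}(W_K)$, which is $\mathbb Z\cdot[W_K]$ because $W_K$ is irreducible of dimension $n-1-k$. So $h^k\cap[W_X]=m[W_K]$ for some integer $m$, which can be computed on the open set $C_X$, since $C_X$ contains $G_K$ and so meets $W_K$. On $C_X$, which is smooth, the section is regular because the zero scheme has the expected codimension. By Kleiman's theorem in characteristic $0$, applied to $C_X\to\mathbb P(V^*)$ and the generic $\mathbb P(K^0)$, the zero scheme $C_X\cap(V\times\mathbb P(K^0))$ is smooth, in particular reduced. So $m=1$.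

## 8. Comparison of the polar degrees

**Step 12: $W_K$ maps birationally onto $W_Y$.** The first factor of a point of $W_K$ lies in $\bar X$, which misses $\mathbb P(K)$ by (4). So projection from $\mathbb P(K)$ on the first factor, and the identity on the second, define a morphism
$$q:W_K\to\mathbb P(\mathbb C\oplus V/K)\times\mathbb P(K^0),\qquad q^*H=H,\quad q^*h=h.$$
The set $C_X|_{X^\circ}\cap(V\times\mathbb P(K^0))$ is open in $W_K$. It is nonempty by (5), because $C_Y|_{Y^\circ}\ne\emptyset$ as $d\le N-1$. So it is dense in the irreducible variety $W_K$. By (5), $q$ maps it isomorphically onto $C_Y|_{Y^\circ}$, which is dense in $W_Y$. Since $q(W_K)$ is closed, $q(W_K)=W_Y$, and $q:W_K\to W_Y$ is birational. So $q_*[W_K]=[W_Y]$.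

**Step 13: the computation.** For $0\le i\le N-1$, the projection formula and (6) give
$$\mu_i(Y)=\int_{W_Y}H^ih^{N-1-i}=\int_{W_K}H^ih^{N-1-i}=\int_{W_X}H^ih^{N-1-i+k}=\int_{W_X}H^ih^{n-1-i}=\mu_i(X).$$
Since $d\le N-1$, this covers all $i\le d$. For $i>d$ both $\mu_i(X)$ and, where it is defined, $\mu_i(Y)$ vanish. By Theorem 2, applied to $X\subsetneq V$ and to $Y\subsetneq V/K$,
$$\mathrm{gEDD}(Y)=\sum_i\mu_i(Y)=\sum_i\mu_i(X)=\mathrm{gEDD}(X).$$

**Step 14: reducible $X$.** We must check that components of $X$ do not merge in $Y$. Let $X_j$ be the components and $d_j=\dim X_j\le d$. Then $k<n-d_j$ for all $j$, so for generic $K$ everything above applies to each $X_j$. Put $Y_j=\pi(X_j)$, closed and irreducible by Step 7. Choose points $p_j\in X_j\setminus\bigcup_{l\ne j}X_l$ before $K$. For $l\ne j$ the closure of $\{[x-p_j]:x\in X_l\}$ in $\mathbb P(V)$ has dimension at most $d_l\le d$, so generic $\mathbb P(K)$ misses it. Thus no $x\in X_l$ satisfies $\pi(x)=\pi(p_j)$, and $\pi(p_j)\in Y_j\setminus Y_l$. So no $Y_j$ is contained in another $Y_l$, and the $Y_j$ are exactly the irreducible components of $Y=\bigcup_jY_j$. Hence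
$$\mu_i(Y)=\sum_j\mu_i(Y_j)=\sum_j\mu_i(X_j)=\mu_i(X),$$
and Theorem 2 gives $\mathrm{gEDD}(Y)=\mathrm{gEDD}(X)$. This proves Theorem 1. $\blacksquare$

For the twisted cubic and generic $K$ of dimension $1$, the theorem says that the nodal plane cubic of Section 2 has $\mu_0=2$ and $\mu_1=3$. Directly: its degree is $3$, and for a generic covector $(y_1,y_2)$ the tangency condition $y_1(1-3\alpha t^2)+y_2(2t-3\beta t^2)=0$ is quadratic in $t$, with two roots.

## 9. Sharpness of the range of $k$

**Theorem 3.** If $n-d\le k\le n$ and $K$ is generic, then $Y=V/K$ and $\mathrm{gEDD}(Y)=1$. In this case equality with $\mathrm{gEDD}(X)$ holds if and only if $X$ is an affine-linear subspace.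

*Proof.* Let $p$ be a smooth point of a $d$-dimensional component of $X$. Since $k+d\ge n$, generic $K$ satisfies $T_pX+K=V$, so $\pi|_X$ is a submersion at $p$. Hence $\pi(X)$ is dense and $Y=V/K$. On the whole space, a nondegenerate $Q(x-u)$ has $u$ as its only critical point, so $\mathrm{gEDD}(Y)=1$.

If $X$ is an affine subspace, then $\mathrm{gEDD}(X)=1$ by Section 2. Conversely, let $\mathrm{gEDD}(X)=1$. If $X=V$ we are done. Otherwise Theorem 2, together with $\mu_i\ge0$ and $\mu_{d_j}(X_j)=\deg X_j$ for $d_j=\dim X_j$, gives
$$1=\mathrm{gEDD}(X)\ge\sum_j\mu_{d_j}(X_j)=\sum_j\deg X_j.$$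
So $X$ is irreducible of degree $1$, that is, an affine subspace. $\blacksquare$

For instance, the twisted cubic with $k=2=n-d$ projects onto a line, and $\mathrm{gEDD}$ drops from $5$ to $1$. The convention that all smooth points count is needed in the second statement of the theorem: if only points of top local dimension were counted, a plane together with a point off it would have value $1$ without being affine-linear.

## 10. Arbitrary linear projections

For special $K$ equality fails, but the perturbation argument of Section 3 gives an inequality for every linear projection.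

**Theorem 4.** Let $X\subseteq V$ be irreducible, $\pi:V\to V'$ any surjective linear map, $Y=\mathrm{cl}\,\pi(X)$, and $F=X\cap\pi^{-1}(y)$ for generic $y\in Y$. Then
$$\mathrm{gEDD}(Y)\cdot\mathrm{gEDD}(F)\le\mathrm{gEDD}(X).$$
In particular $\mathrm{gEDD}(Y)\le\mathrm{gEDD}(X)$ always, and $m\cdot\mathrm{gEDD}(Y)\le\mathrm{gEDD}(X)$ if $X\to Y$ is generically finite of degree $m$. By Theorem 1 this is an equality for generic $K$ with $k<n-d$. It can be strict: the twisted cubic $\{(t,t^2,t^3)\}$ projected to the parabola $\{(t,t^2)\}$ has the values $5$ and $3$.

These values were computed in Section 2. In the equality case, $m=1$ by Step 8. Here is an example with $m=2$: the parabola $\{(t,t^2)\}$ projected to the second coordinate has $m=2$, $Y=\mathbb C$, and the inequality reads $2\cdot1\le3$.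

**Step 15: nondegeneracy of generic critical points.** For any closed $X\subseteq V$ and generic $(Q,u)$, all critical points on $X_{reg}$ are nondegenerate. Indeed, consider $\sigma=2Q(x-u)|_{T_xX}$, a section of the pullback of $T^*X_{reg}$ to $X_{reg}\times\{(Q,u):\det Q\neq0\}$. Its derivative in $u$ is $\dot u\mapsto-2Q\dot u|_{T_xX}$, which is surjective onto $T_x^*X$. So the zero locus of $\sigma$ is smooth, of the dimension of the parameter space. By generic smoothness, over generic $(Q,u)$ the projection to the parameters is an isomorphism on tangent spaces at every point of the zero locus. The kernel of this map on tangent spaces is the kernel of the $x$-derivative of $\sigma$, that is, of the Hessian. So the Hessian is invertible.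

**Step 16: nondegenerate critical points are at most $\mathrm{gEDD}(X)$ in number, for every $(Q_0,u_0)$.** Take any finite set of nondegenerate critical points of $Q_0(x-u_0)$ on $X_{reg}$. By the implicit function theorem each of them persists, in disjoint neighbourhoods, for all $(Q,u)$ near $(Q_0,u_0)$. Generic parameters are dense in the classical topology, so some generic $(Q,u)$ is among these, and it has $\mathrm{gEDD}(X)$ critical points in total.

**Step 17: good points in base and fibres.** We select the points of $Y$ over which the fibres behave uniformly. Let $d=\dim X$, $e=\dim Y$ and $\delta=d-e$. By generic smoothness,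
$$X^\circ=\{x\in X_{reg}:\ \pi(x)\in Y_{reg},\ \pi|_X\text{ is submersive onto }Y\text{ at }x\}$$
is dense and open in $X$. For $y\in Y$ write $F_y=X\cap\pi^{-1}(y)$ and $F_y^\circ=F_y\cap X^\circ$. For $y$ in a dense open $Y^\circ\subseteq Y_{reg}$, the fibre $F_y$ is nonempty of pure dimension $\delta$. Moreover $\dim(X\setminus X^\circ)<d$, so after shrinking $Y^\circ$ the set $F_y\setminus F_y^\circ$ has dimension less than $\delta$, and $F_y^\circ$ is dense in $F_y$. By submersivity $F_y^\circ$ is smooth of dimension $\delta$ and is contained in $(F_y)_{reg}$.

For $y\in Y^\circ$ and generic $(q,v)$, the number of critical points of $q(x-v)$ on $F_y^\circ$ is $\mathrm{gEDD}(F_y)$: apply (3) to $F_y$ with $Z=F_y\setminus F_y^\circ$, which contains no component. (If $F_y=V$, then $X=V$, $V'=0$ and $F_y^\circ=V$, and the claim is trivial.) This number does not depend on $y$ after a further shrinking of $Y^\circ$. Indeed, the set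
$$\{(x,q,v):\ x\in X^\circ\cap\pi^{-1}(Y^\circ),\ q(x-v)\text{ vanishes on }T_xF^\circ_{\pi(x)}\}$$
maps to $Y^\circ\times\{(q,v)\}$ by $(x,q,v)\mapsto(\pi(x),q,v)$, with generically finite fibres, so the number of points in the fibre is a constant $c$ on some dense open $U$. For $y$ in a dense open subset of $Y^\circ$, $U$ meets $\{y\}\times\{(q,v)\}$, and then $\mathrm{gEDD}(F_y)=c$. We shrink $Y^\circ$ to this subset and write $c=\mathrm{gEDD}(F)$.

**Step 18: the perturbed function.** Choose $(Q',u')$ generic on $V'$. Then $Q'(\cdot-u')$ has exactly $r=\mathrm{gEDD}(Y)$ critical points $y_1,\dots,y_r$ on $Y_{reg}$. They are nondegenerate by Step 15 and lie in $Y^\circ$ by (3), applied to $Y\subsetneq V'$ and $Z=Y\setminus Y^\circ$. (If $Y=V'$, then $r=1$ and $y_1=u'$ is generic.) Next choose $(q,v)$ generic on $V$, with $q$ nondegenerate, such that for each $s$ the function $q(x-v)$ has $\mathrm{gEDD}(F)$ critical points on $F_{y_s}^\circ$, all nondegenerate. This is possible by Steps 15 and 17, since it is a generic condition for each of finitely many $s$. Put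
$$f_\varepsilon(x)=Q'(\pi(x)-u')+\varepsilon\,q(x-v).$$

**Step 19: each chosen point continues to a critical point of $f_\varepsilon$.** Let $x_0\in F_{y_s}^\circ$ be one of the chosen critical points of $q(x-v)$. Since $\pi|_X$ is submersive at $x_0$, there are holomorphic coordinates $(z,w)\in\mathbb C^e\times\mathbb C^\delta$ on $X^\circ$ centred at $x_0$ such that $z$ is the pullback of coordinates on $Y$ at $y_s$. In them $f_\varepsilon=g(z)+\varepsilon\phi(z,w)$, where $g$ has a nondegenerate critical point at $z=0$ and $\phi(0,\cdot)$ has a nondegenerate critical point at $w=0$. For $\varepsilon\ne0$ the critical points of $f_\varepsilon$ are the solutions of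
$$g_z(z)+\varepsilon\phi_z(z,w)=0,\qquad\phi_w(z,w)=0,$$
where we have divided the second equation by $\varepsilon$. At $\varepsilon=0$, $(z,w)=(0,0)$ is a solution, and the Jacobian there is
$$\begin{pmatrix}g_{zz}&0\\ \phi_{wz}&\phi_{ww}\end{pmatrix},$$
which is invertible. So for every small $\varepsilon$ there is a solution near $x_0$. The Hessian of $f_\varepsilon$ is obtained from the Jacobian of the system by multiplying the last $\delta$ rows by $\varepsilon$. Its determinant is therefore $\varepsilon^\delta$ times an expression that is nonzero for small $\varepsilon$. So the solution is a nondegenerate critical point for small $\varepsilon\ne0$.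

Different points $x_0$ give different solutions for small $\varepsilon$. There are $r\cdot\mathrm{gEDD}(F)$ of them, so for small $\varepsilon\ne0$ the function $f_\varepsilon$ has at least $\mathrm{gEDD}(Y)\cdot\mathrm{gEDD}(F)$ nondegenerate critical points on $X_{reg}$.

**Step 20: $f_\varepsilon$ is an admissible objective.** The quadratic part of $f_\varepsilon$ is $Q_\varepsilon=Q'\circ\pi+\varepsilon q$. Its determinant is a polynomial in $\varepsilon$ whose coefficient at $\varepsilon^n$ is $\det q\ne0$, so $Q_\varepsilon$ is nondegenerate for small $\varepsilon\neq0$. Completing the square, $f_\varepsilon(x)=Q_\varepsilon(x-u_\varepsilon)+\text{const}$. By Step 16, $\mathrm{gEDD}(Y)\,\mathrm{gEDD}(F)\le\mathrm{gEDD}(X)$.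

It remains to deduce the two special cases. We have $\mathrm{gEDD}(F)\ge1$: if $F=V$ it equals $1$, and otherwise Theorem 2 gives $\mathrm{gEDD}(F)=\sum_i\mu_i(F)\ge\deg F\ge1$. If $X\to Y$ is generically finite of degree $m$, then $F$ consists of $m$ points and $\mathrm{gEDD}(F)=m$. $\blacksquare$
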